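# Noetherian type of a compact space and of its $G_\delta$-modification

## 1. Counting supersets in $A(\omega)$ and $A(\omega_1)$

For an infinite cardinal $\mu$ let $A(\mu)=\mu\cup\{\infty\}$ be the one-point compactification of the discrete space $\mu$. Every point $\alpha<\mu$ is isolated, and the open sets containing $\infty$ are the sets that contain $\infty$ and omit only finitely many points. This is a compact Hausdorff space.

Start with $A(\omega)$, a convergent sequence. The sets $\{n\}$ and $T_n=\{n,n+1,\dots\}\cup\{\infty\}$, for $n<\omega$, form a base. Let us count, for each member of this base, how many members contain it. The supersets of $T_n$ are $T_0,\dots,T_n$, so there are $n+1$ of them. The supersets of $\{n\}$ are $\{n\}$ itself and $T_0,\dots,T_n$, so there are $n+2$. Every base element lies inside only finitely many base elements.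

Now try $A(\omega_1)$. The obvious base consists of the singletons $\{\alpha\}$ and the cofinite sets containing $\infty$. Here $\{0\}$ lies in every cofinite set that does not omit $0$, and there are $\omega_1$ of those. Could a cleverer base do better? No. Let $\mathcal B$ be any base of $A(\omega_1)$. For each $\alpha<\omega_1$ choose $B_\alpha\in\mathcal B$ with $\infty\in B_\alpha\subseteq A(\omega_1)\setminus\{\alpha\}$. A given set $B$ can be $B_\alpha$ only for the finitely many $\alpha$ that it omits, so there are $\omega_1$ different sets among the $B_\alpha$. Each of them omits only finitely many points, so it contains some $i<\omega$. There are countably many $i$ and $\omega_1$ sets, so a single $i$ lies in $\omega_1$ of them. Since $\{i\}$ is open, $\{i\}\in\mathcal B$. So in every base some member has at least $\omega_1$ supersets. On the other hand, the obvious base has only $\omega_1$ members, so no member of it has more than $\omega_1$ supersets.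

Next, make all $G_\delta$ sets open. In $A(\omega_1)$ the $G_\delta$ sets containing $\infty$ are the sets that contain $\infty$ and omit only countably many points. A countable subset of $\omega_1$ is bounded, so the tails $T_\alpha=\{\beta:\alpha\le\beta<\omega_1\}\cup\{\infty\}$ are now enough at $\infty$. The sets $\{\alpha\}$ and $T_\alpha$ form a base of the new topology, and the supersets of $\{\alpha\}$ or $T_\alpha$ in it are $T_\beta$ for $\beta\le\alpha$, and possibly $\{\alpha\}$: countably many. We cannot get down to finitely many. Given any base of the new topology, infinitely many members contain $\infty$ (the point $\infty$ is not isolated, and the space is Hausdorff). The intersection of countably infinitely many of them is open and contains $\infty$, so it contains a nonempty base element, and that element has infinitely many supersets.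

So adding open sets made the count go *down* for $A(\omega_1)$, from "at most $\omega_1$" to "at most $\omega$". How far can it make the count go *up*?

## 2. Noetherian type, $X_\delta$, and the inequality $\mathrm{Nt}(X_\delta)>2^{\mathrm{Nt}(X)}$

Cardinals are initial ordinals, "countable" means finite or countably infinite, and $\mathfrak c=2^\omega$.

**Definition 2.1.** Let $\kappa$ be a cardinal. A poset $(P,\le)$ is *$\kappa^{op}$-like* if for every $p\in P$ the set $\{x\in P:p\le x\}$ has cardinality $<\kappa$. The *op-character* of $(P,\le)$ is the least infinite cardinal $\kappa$ for which $(P,\le)$ is $\kappa^{op}$-like.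

**Definition 2.2.** The *Noetherian type of a base* $\mathcal B$ of a topological space is the op-character of $(\mathcal B,\subseteq)$, that is, the least infinite cardinal $\kappa$ such that every member of $\mathcal B$ is a subset of fewer than $\kappa$ members of $\mathcal B$. The *Noetherian type* $\mathrm{Nt}(X)$ of a space $X$ is the least Noetherian type of a base of $X$.

Note the words "fewer than". Section 1 computed $\mathrm{Nt}(A(\omega))=\omega$ and $\mathrm{Nt}(A(\omega_1))=\omega_2$. If $X$ has a base with at most $\theta$ members, $\theta$ infinite, then $\mathrm{Nt}(X)\le\theta^+$.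

**Definition 2.3.** The *$G_\delta$-modification* $X_\delta$ of $X$ is the set $X$ with the topology generated by the $G_\delta$ subsets of $X$. Since $G_\delta$ sets are closed under finite intersections, they form a base of $X_\delta$.

Section 1 showed $\mathrm{Nt}(A(\omega_1)_\delta)=\omega_1$. Here is a second example, the Cantor cube $2^\kappa$ with $\kappa$ infinite. For a partial function $s$ from $\kappa$ to $2$ let $[s]=\{x\in2^\kappa:s\subseteq x\}$. The sets $[s]$ with $s$ finite form a base of $2^\kappa$. We have $[s]\subseteq[t]$ only if $t\subseteq s$, so $[s]$ has $2^{|s|}$ supersets in this base, and $\mathrm{Nt}(2^\kappa)=\omega$. The space $(2^\kappa)_\delta$ is the cube with the countable box topology: the sets $[s]$ with $s$ countable form a base. Now $[s]$ has at most $2^\omega$ supersets, so $\mathrm{Nt}((2^\kappa)_\delta)\le(2^\omega)^+$, whatever $\kappa$ is.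

In this example the type of the modification is at most $(2^{\mathrm{Nt}(X)})^+$. The question below asks whether the value $2^{\mathrm{Nt}(X)}$ can really be exceeded. It comes from Menachem Kojman, David Milovich and Santi Spadaro, "Noetherian type in topological products", arXiv:1012.3966 (2010).

**Question.** Is the existence of a compact Hausdorff space $X$ with $\mathrm{Nt}(X_\delta)>2^{\mathrm{Nt}(X)}$ equiconsistent with ZFC? That is, does the consistency of ZFC alone, with no large cardinal hypotheses, imply the consistency of ZFC together with the existence of such a space?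

The answer is yes, because ZFC proves outright that such a space exists. The results are as follows.

**Theorem A (ZFC).** Let $\kappa>\omega$ be a cardinal with $\operatorname{cf}\kappa=\omega$ and $2^\kappa=\kappa^\omega>\mathfrak c$. (This holds for every uncountable strong limit $\kappa$ of cofinality $\omega$.) Let $\kappa_0<\kappa_1<\cdots$ be uncountable regular cardinals with supremum $\kappa$. Then $X_\kappa=\prod_{n<\omega}A(\kappa_n)$ is a compact Hausdorff space with
$$\mathrm{Nt}(X_\kappa)=\kappa,\qquad \mathrm{Nt}((X_\kappa)_\delta)=(2^\kappa)^+=(2^{\mathrm{Nt}(X_\kappa)})^+.$$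

**Theorem B (ZFC).** For every compact Hausdorff $X$, $\mathrm{Nt}(X_\delta)\le(2^{\mathrm{Nt}(X)})^+$. If moreover $\mathrm{Nt}(X_\delta)>2^\kappa$, where $\kappa$ is a cardinal with $\kappa\ge\nu:=\mathrm{Nt}(X)$, then $\mu^\omega=2^\kappa$ for some $\mu\le\nu$, and if $\operatorname{cf}\nu>\omega$ then even for some $\mu<\nu$.

**Theorem C (ZFC).** Let $\kappa$ be an infinite cardinal with $2^\kappa>\mathfrak c$.

1. There is a compact Hausdorff $X$ with $\mathrm{Nt}(X)\le\kappa$ and $\mathrm{Nt}(X_\delta)>2^\kappa$ if and only if there is $\lambda\le\kappa$ with $\operatorname{cf}\lambda=\omega<\lambda$ and $\lambda^\omega=2^\kappa$.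
2. If $\operatorname{cf}\kappa=\omega<\kappa$, there is a compact Hausdorff $X$ with $\mathrm{Nt}(X)=\kappa$ and $\mathrm{Nt}(X_\delta)>2^\kappa$ if and only if $\kappa^\omega=2^\kappa$.
3. Under GCH, for uncountable $\kappa$: there is a compact Hausdorff $X$ with $\mathrm{Nt}(X)=\kappa$ and $\mathrm{Nt}(X_\delta)>2^\kappa$ if and only if $\operatorname{cf}\kappa=\omega$.

Theorem A shows that the bound in Theorem B is attained. Theorem C makes no claim when $2^\kappa=\mathfrak c$, and in particular none about spaces with $\mathrm{Nt}(X)=\omega$.

We use the following textbook facts, for an infinite cardinal $\kappa$.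

- König's theorem: $\operatorname{cf}(2^\kappa)>\kappa$, and $\kappa^{\operatorname{cf}\kappa}>\kappa$.
- $\kappa^\omega\le(2^\kappa)^\omega=2^\kappa$, and $(\kappa^\omega)^\omega=\kappa^\omega$.
- The set $\kappa$ has exactly $\kappa^\omega$ countable subsets. (A nonempty countable subset is the range of a function $\omega\to\kappa$; conversely, the graph of such a function is a countable subset of $\omega\times\kappa$, a set of size $\kappa$.)
- Pigeonhole: if $\theta$ is infinite and a set of size $\theta$ is mapped into a set of size $<\operatorname{cf}\theta$, then some fiber has size $\theta$. (Otherwise the fiber sizes are fewer than $\operatorname{cf}\theta$ cardinals below $\theta$, so they have a supremum $\sigma<\theta$, and the whole set would have size at most the product of two cardinals below $\theta$, which is less than $\theta$.)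

Recall also that $\kappa$ is a strong limit if $2^\mu<\kappa$ for all $\mu<\kappa$. The standard example of cofinality $\omega$ is $\beth_\omega=\sup_n\beth_n$, where $\beth_0=\omega$ and $\beth_{n+1}=2^{\beth_n}$. It is a strong limit because $\mu<\beth_\omega$ gives $\mu\le\beth_n$ for some $n$, hence $2^\mu\le\beth_{n+1}<\beth_\omega$.

## 3. The upper bound $(2^{\mathrm{Nt}(X)})^+$ and what it says about cardinals

We begin with Theorem B, because it tells us where to look for an example. The count in the cube used the fact that a countable partial function has only $2^\omega$ subfunctions. In a general compact space the substitute is compactness, applied to suitably nested sequences of base elements.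

Let $X$ be compact Hausdorff, $\nu=\mathrm{Nt}(X)$, and let $\mathcal B$ be a $\nu^{op}$-like base of $X$. Let $\mathcal G$ be the family of all *nonempty* sets $\bigcap_nU_n$ where $U_n\in\mathcal B$ and $\overline{U_{n+1}}\subseteq U_n$ for all $n<\omega$.

**Step B1. The family $\mathcal G$ is a base of $X_\delta$.** This step makes sure that we may bound $\mathrm{Nt}(X_\delta)$ by counting in $\mathcal G$. Members of $\mathcal G$ are $G_\delta$ sets, hence open in $X_\delta$. Let $x\in\bigcap_nO_n$ with each $O_n$ open in $X$. Choose $U_0\in\mathcal B$ with $x\in U_0\subseteq O_0$. Given $U_n\ni x$, the set $U_n\cap O_{n+1}$ is an open neighborhood of $x$. Since $X$ is regular and $\mathcal B$ is a base, there is $U_{n+1}\in\mathcal B$ with $x\in U_{n+1}$ and $\overline{U_{n+1}}\subseteq U_n\cap O_{n+1}$. Then $\bigcap_nU_n\in\mathcal G$ and $x\in\bigcap_nU_n\subseteq\bigcap_nO_n$.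

**Step B2. Each $G\in\mathcal G$ has few supersets in $\mathcal G$.** This step reduces the count in $\mathcal G$ to the count in $\mathcal B$. Let $G\in\mathcal G$ and fix a sequence $(U_m)$ as above with $G=\bigcap_mU_m$. Put
$$S_G=\bigcup_{m<\omega}\{V\in\mathcal B:U_m\subseteq V\}.$$
Each of the countably many sets in this union has size $<\nu$. Hence $|S_G|\le\omega\cdot\nu=\nu$. If $\operatorname{cf}\nu>\omega$, then the sizes have a supremum $\sigma<\nu$, and $|S_G|\le\omega\cdot\sigma<\nu$ since $\omega<\nu$.

Suppose $G\subseteq H\in\mathcal G$, and write $H=\bigcap_nV_n$ with a sequence $(V_n)$ as in the definition of $\mathcal G$. Fix $n$. Because $\overline{U_{m+1}}\subseteq U_m$, we have $\bigcap_m\overline{U_m}=G\subseteq V_n$. The sets $\overline{U_m}\setminus V_n$ are closed, decreasing in $m$, and have empty intersection, so by compactness one of them is empty. Thus $U_m\subseteq\overline{U_m}\subseteq V_n$ for some $m$, and so $V_n\in S_G$. This holds for every $n$, so $H$ is the intersection of a sequence of members of $S_G$. Therefore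
$$|\{H\in\mathcal G:G\subseteq H\}|\le|S_G|^\omega.\tag{1}$$

**Step B3. Conclusion.** Since $|S_G|^\omega\le\nu^\omega\le2^\nu$ for every $G$, the base $\mathcal G$ is $((2^\nu)^+)^{op}$-like, so $\mathrm{Nt}(X_\delta)\le(2^\nu)^+$.

For the second claim let $\kappa\ge\nu$ and $\mathrm{Nt}(X_\delta)>2^\kappa$. Then $\mathcal G$ is not $(2^\kappa)^{op}$-like, so some $G\in\mathcal G$ has at least $2^\kappa$ supersets in $\mathcal G$. Put $\mu=|S_G|$. By (1),
$$2^\kappa\le\mu^\omega\le\nu^\omega\le\kappa^\omega\le2^\kappa,$$
so $\mu^\omega=2^\kappa$. By Step B2, $\mu\le\nu$, and $\mu<\nu$ if $\operatorname{cf}\nu>\omega$. This proves Theorem B. $\square$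

Take $\kappa=\nu$. A space with $\mathrm{Nt}(X_\delta)>2^{\nu}$, where $\nu=\mathrm{Nt}(X)$, must satisfy $\nu^\omega=2^\nu$. An uncountable strong limit $\nu$ of cofinality $\omega$ has this property. Indeed, write $\nu=\sup_n\nu_n$ with cardinals $\nu_n<\nu$; then
$$2^\nu\le2^{\sum_n\nu_n}=\prod_n2^{\nu_n}\le\nu^\omega\le2^\nu.\tag{2}$$
Moreover $\mathfrak c=2^\omega<\nu\le\nu^\omega$. So such cardinals satisfy the hypotheses of Theorem A, and $\beth_\omega$ does so in ZFC. We therefore look for a space whose Noetherian type is such a cardinal.

## 4. Large local bases over small local $\pi$-bases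

For the lower bound we need a reason why *every* base of a space has a member with many supersets. The argument for $A(\omega_1)$ in Section 1 had two ingredients: the point $\infty$ needs many neighborhoods, yet countably many open sets $\{i\}$, $i<\omega$, suffice to have one inside each neighborhood.

**Definition 4.1.** Let $p\in Y$. A *local base* at $p$ is a family of open neighborhoods of $p$ such that every neighborhood of $p$ contains a member. A *local $\pi$-base* at $p$ is a family of nonempty open sets, not required to contain $p$, such that every neighborhood of $p$ contains a member.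

In $A(\omega_1)$ the family $\{\{i\}:i<\omega\}$ is a countable local $\pi$-base at $\infty$, while every local base at $\infty$ has size at least $\omega_1$.

**Lemma 4.2.** Let $p\in Y$, let $\mathcal G$ be a local $\pi$-base at $p$, and let $\theta$ be an infinite cardinal with $|\mathcal G|<\operatorname{cf}\theta$. If every local base at $p$ has size $\ge\theta$, then $\mathrm{Nt}(Y)\ge\theta^+$.

*Proof.* Let $\mathcal B$ be any base of $Y$. Then $\{B\in\mathcal B:p\in B\}$ is a local base at $p$, so it has a subfamily $\mathcal B'$ of size $\theta$. For $B\in\mathcal B'$ choose $G_B\in\mathcal G$ with $G_B\subseteq B$. By the pigeonhole fact, there is a $G\in\mathcal G$ with $G_B=G$ for $\theta$ many $B\in\mathcal B'$. Since $G$ is open and nonempty, some nonempty $B_0\in\mathcal B$ satisfies $B_0\subseteq G$. Then $B_0$ is a subset of at least $\theta$ members of $\mathcal B$. So $\mathcal B$ is not $\theta^{op}$-like, nor $\theta'^{op}$-like for any $\theta'\le\theta$, and its Noetherian type is at least $\theta^+$. $\square$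

The condition $|\mathcal G|<\operatorname{cf}\theta$ is what breaks down in $A(\omega_1)_\delta$. There $\{T_\alpha:\alpha<\omega_1\}$ is a local base at $\infty$, so $\theta$ can be at most $\omega_1$. A countable local $\pi$-base $\mathcal G$ does not exist: choose $x_G\in G\setminus\{\infty\}$ for each $G\in\mathcal G$ (possible since $\infty$ is not isolated in $A(\omega_1)_\delta$); the neighborhood of $\infty$ omitting these countably many points contains no $G\in\mathcal G$.

To get a local base of size $2^\kappa$ we shall count countable sets.

**Definition 4.3.** For an infinite cardinal $\kappa$, $\operatorname{cof}([\kappa]^\omega)$ is the least size of a family $\mathcal A$ of countable subsets of $\kappa$ such that every countable subset of $\kappa$ is contained in a member of $\mathcal A$. Such a family is called *cofinal*.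

For example, $\operatorname{cof}([\omega_1]^\omega)=\omega_1$: the countable ordinals form a cofinal family, and a countable family of countable sets does not even cover $\omega_1$. Note that $\omega_1^\omega=\mathfrak c$, so if CH fails then $\operatorname{cof}([\omega_1]^\omega)<\omega_1^\omega$. The hypothesis of the next lemma excludes this situation.

**Lemma 4.4.** If $\kappa$ is uncountable and $\kappa^\omega>\mathfrak c$, then $\operatorname{cof}([\kappa]^\omega)\ge\kappa^\omega$.

*Proof.* Let $\mathcal A$ be cofinal. Each of the $\kappa^\omega$ countable subsets of $\kappa$ is a subset of some $a\in\mathcal A$, and each $a\in\mathcal A$ has at most $\mathfrak c$ subsets. So $\kappa^\omega\le|\mathcal A|\cdot\mathfrak c$. The right side is $\max(|\mathcal A|,\mathfrak c)$, and $\kappa^\omega>\mathfrak c$, so $|\mathcal A|\ge\kappa^\omega$. $\square$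

## 5. The single factor $A(\kappa)$ misses by one cardinal

Let $\kappa$ be as in Theorem A: $\operatorname{cf}\kappa=\omega<\kappa$ and $2^\kappa=\kappa^\omega>\mathfrak c$. The natural first candidate is the space $A(\kappa)$ itself. Its modification behaves as we want.

**Claim 5.1.** $\mathrm{Nt}(A(\kappa)_\delta)=(2^\kappa)^+$.

*Proof.* The sets $A(\kappa)\setminus a$, with $a\subseteq\kappa$ countable, form a local base at $\infty$ in $A(\kappa)_\delta$. Each of them contains some $i<\omega_1$, so $\{\{i\}:i<\omega_1\}$ is a local $\pi$-base at $\infty$ of size $\omega_1$. Let $\mathcal V$ be any local base at $\infty$, and for $V\in\mathcal V$ choose a countable $a_V\subseteq\kappa$ with $A(\kappa)\setminus a_V\subseteq V$. For every countable $a\subseteq\kappa$ some $V\in\mathcal V$ is contained in $A(\kappa)\setminus a$, hence $a\subseteq a_V$. So $\{a_V:V\in\mathcal V\}$ is cofinal, and Lemma 4.4 gives $|\mathcal V|\ge\kappa^\omega=2^\kappa$. Since $\operatorname{cf}(2^\kappa)>\kappa\ge\omega_1$, Lemma 4.2 with $\theta=2^\kappa$ gives $\mathrm{Nt}(A(\kappa)_\delta)\ge(2^\kappa)^+$. The singletons $\{\alpha\}$ and the sets $A(\kappa)\setminus a$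 form a base of size $\kappa^\omega=2^\kappa$, so equality holds. $\square$

If $\mathrm{Nt}(A(\kappa))$ were $\kappa$ we would be done. It is not.

**Claim 5.2.** $\mathrm{Nt}(A(\kappa))=\kappa^+$.

*Proof.* There is a base of size $\kappa$, so $\mathrm{Nt}(A(\kappa))\le\kappa^+$. Suppose that some base $\mathcal B$ is $\kappa^{op}$-like, and let $\mathcal B_\infty=\{B\in\mathcal B:\infty\in B\}$. Every member of $\mathcal B_\infty$ omits only finitely many points, and every $\alpha<\kappa$ is omitted by some member; hence $|\mathcal B_\infty|\ge\kappa$. Fix infinite cardinals $\kappa_n<\kappa$, increasing with supremum $\kappa$. Each $\{\alpha\}$ belongs to $\mathcal B$, so there is $n(\alpha)$ such that $\{\alpha\}$ has at most $\kappa_{n(\alpha)}$ supersets in $\mathcal B$. Some value $n$ is taken on an infinite set of $\alpha<\omega_1$; let $J$ be a countably infinite subset of it. Every $B\in\mathcal B_\infty$ omits only finitely many points, so it contains some $\alpha\in J$. Thus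
$$\mathcal B_\infty\subseteq\bigcup_{\alpha\in J}\{B\in\mathcal B:\alpha\in B\},$$
and the right side has size at most $\omega\cdot\kappa_n<\kappa$, a contradiction. So no base is $\kappa^{op}$-like, and therefore none is $\theta^{op}$-like for a smaller $\theta$. $\square$

Hence $2^{\mathrm{Nt}(A(\kappa))}=2^{\kappa^+}$, and under GCH this is $\kappa^{++}=(2^\kappa)^+=\mathrm{Nt}(A(\kappa)_\delta)$: equality, where we need a strict inequality. So ZFC cannot prove that $A(\kappa)$ is an example, and we must reduce $\mathrm{Nt}$ from $\kappa^+$ to $\kappa$ without changing the modification's type.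

The proof of Claim 5.2 shows what is wrong: the open sets $\{\alpha\}$, fewer than $\kappa$ of which are enough to meet all neighborhoods of $\infty$, have to carry all $\kappa$ neighborhoods at once. The way out is to distribute the $\kappa$ neighborhoods over $\omega$ coordinates, $\kappa_n$ of them at coordinate $n$. In the product $\prod_nA(\kappa_n)$ a basic open set restricts only finitely many coordinates, so it can lie below only $\kappa_n$ basic sets, for one $n$. After the passage to $G_\delta$ sets all $\omega$ coordinates can be restricted simultaneously, and the situation of Claim 5.1 reappears.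

## 6. The product $\prod_nA(\kappa_n)$

We prove Theorem A. If $\kappa$ is an uncountable strong limit of cofinality $\omega$, the hypotheses hold by (2) and the line after it. Fix $\kappa$ as in the theorem. It is singular, hence a limit cardinal, so we can choose a cofinal sequence of infinite cardinals below $\kappa$ whose successors $\kappa_0<\kappa_1<\cdots$ are strictly increasing; these are uncountable regular cardinals with supremum $\kappa$. The proof works for any such choice. Let $X=X_\kappa=\prod_nA(\kappa_n)$, which is compact by Tychonoff's theorem and Hausdorff, and let $p=(\infty,\infty,\dots)\in X$.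

**Step A1. $\mathrm{Nt}(X)\le\kappa$.** This is the step that $A(\kappa)$ fails. Let $\mathcal B_n$ consist of all singletons $\{\alpha\}$, $\alpha<\kappa_n$, and all cofinite sets containing $\infty$ *other than $A(\kappa_n)$ itself*. This is a base of $A(\kappa_n)$, since every neighborhood of $\infty$ contains a proper cofinite set containing $\infty$; and $|\mathcal B_n|=\kappa_n$. Let $\mathcal B$ consist of all sets $\prod_nU_n$ for which there is a finite $F\subseteq\omega$ with $U_n\in\mathcal B_n$ for $n\in F$ and $U_n=A(\kappa_n)$ for $n\notin F$. This is a base of $X$.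

Let $\prod_nU_n\subseteq\prod_nV_n$ be members of $\mathcal B$, with $F$ a finite set for the first. All factors are nonempty, so $U_n\subseteq V_n$ for all $n$. For $n\notin F$ this forces $V_n=A(\kappa_n)$. For $n\in F$ the set $V_n$ is one of the members of $\mathcal B_n\cup\{A(\kappa_n)\}$. So $\prod_nU_n$ has at most $\prod_{n\in F}(\kappa_n+1)$ supersets in $\mathcal B$. This is a finite product of cardinals below $\kappa$ (and $1$ if $F=\emptyset$), so it is less than $\kappa$. Hence $\mathcal B$ is $\kappa^{op}$-like.

**Step A2. A convenient local base at $p$ in $X_\delta$.** We describe the neighborhoods of $p$ in $X_\delta$ by countable sets. For a sequence $c=(c(n))_{n<\omega}$ of countable sets $c(n)\subseteq\kappa_n$ let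
$$W_c=\{x\in X:x_n\notin c(n)\text{ for all }n\}=\bigcap_n\bigcap_{\alpha\in c(n)}\{x\in X:x_n\ne\alpha\}.$$
Each set $\{x:x_n\neq\alpha\}$ is open, because $\{\alpha\}$ is closed in $A(\kappa_n)$. So $W_c$ is a $G_\delta$ set, and $p\in W_c$.

Every neighborhood of $p$ in $X_\delta$ contains some $W_c$. It contains a $G_\delta$ set $\bigcap_kO_k\ni p$ with each $O_k$ open in $X$. For each $k$ there are $m_k<\omega$ and finite sets $F_k(n)\subseteq\kappa_n$ for $n<m_k$ with
$$\{x:x_n\notin F_k(n)\text{ for all }n<m_k\}\subseteq O_k.$$
Put $F_k(n)=\emptyset$ for $n\ge m_k$, and $c(n)=\bigcup_kF_k(n)$, a countable set. Then $W_c\subseteq\bigcap_kO_k$. So the sets $W_c$ form a local base at $p$ in $X_\delta$.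

**Step A3. A local $\pi$-base at $p$ of size $\omega_1$ in $X_\delta$.** This is the small family needed for Lemma 4.2. For $i<\omega_1$ let $x^i$ be the point with $x^i_n=i$ for all $n$; it exists because $\kappa_n\ge\omega_1$. Since $i$ is isolated in each $A(\kappa_n)$, the set $\{x^i\}=\bigcap_n\{x:x_n=i\}$ is a $G_\delta$, so it is open in $X_\delta$. Given $W_c$, the set $\bigcup_nc(n)$ is countable, so some $i<\omega_1$ lies outside it. Then $x^i\in W_c$. By Step A2, $\{\{x^i\}:i<\omega_1\}$ is a local $\pi$-base at $p$ in $X_\delta$.

**Step A4. Every local base at $p$ in $X_\delta$ has size $\ge2^\kappa$.** This is the largeness needed for Lemma 4.2. Let $\mathcal V$ be a local base at $p$ in $X_\delta$. For $V\in\mathcal V$ choose $c_V$ with $W_{c_V}\subseteq V$, and let $a_V=\bigcup_nc_V(n)$, a countable subset of $\kappa$. We show that $\{a_V:V\in\mathcal V\}$ is cofinal. Let $a\subseteq\kappa$ be countable and let $d(n)=a\cap\kappa_n$. Some $V\in\mathcal V$ satisfies $V\subseteq W_d$, so $W_{c_V}\subseteq W_d$.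

We claim $d(n)\subseteq c_V(n)$ for every $n$. Suppose $\alpha\in d(n)\setminus c_V(n)$, and let $y$ be the point with $n$-th coordinate $\alpha$ and all other coordinates $\infty$. Then $y\in W_{c_V}$, since $\alpha\notin c_V(n)$ and $\infty$ is in no $c_V(j)$; but $y\notin W_d$, since $\alpha\in d(n)$. This contradicts $W_{c_V}\subseteq W_d$.

Since $\kappa=\bigcup_n\kappa_n$, we get $a=\bigcup_nd(n)\subseteq\bigcup_nc_V(n)=a_V$. So the family is cofinal, and by Lemma 4.4
$$|\mathcal V|\ge\operatorname{cof}([\kappa]^\omega)\ge\kappa^\omega=2^\kappa.$$

**Step A5. $\mathrm{Nt}(X_\delta)\ge(2^\kappa)^+$.** We combine the last two steps. By König's theorem $\operatorname{cf}(2^\kappa)>\kappa\ge\omega_1$. So Lemma 4.2 applies to $Y=X_\delta$, the point $p$, the local $\pi$-base of Step A3, and $\theta=2^\kappa$.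

At this point the Question is settled. By Steps A1 and A5,
$$\mathrm{Nt}(X_\delta)\ge(2^\kappa)^+>2^\kappa\ge2^{\mathrm{Nt}(X)}.$$
For $\kappa=\beth_\omega$ all hypotheses are theorems of ZFC, so ZFC proves that a compact Hausdorff space with $\mathrm{Nt}(X_\delta)>2^{\mathrm{Nt}(X)}$ exists. Hence if ZFC is consistent, so is ZFC together with this existence statement, and no large cardinals are used. The converse implication between the two consistency statements is trivial. It remains to find the exact values.

**Step A6. $\mathrm{Nt}(X)\ge\kappa$.** We apply Lemma 4.2 in $X$ itself, once for each $n$. First we need a small local $\pi$-base at $p$ in $X$. Consider the countably many nonempty open sets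
$$\{x\in X:x_j=i\text{ for all }j<m\}\qquad(i,m<\omega).$$
Every neighborhood of $p$ contains a set $\{x:x_j\notin F(j)\text{ for all }j<m\}$ with $m<\omega$ and finite $F(j)\subseteq\kappa_j$. Choose $i\in\omega\setminus\bigcup_{j<m}F(j)$. Then $\{x:x_j=i\text{ for all }j<m\}$ is contained in that neighborhood. So these sets form a countable local $\pi$-base at $p$.

Next, fix $n$; we show that every local base $\mathcal V$ at $p$ in $X$ has size $\ge\kappa_n$. Suppose $|\mathcal V|<\kappa_n$. Each $V\in\mathcal V$ contains a basic neighborhood of $p$, which excludes only a finite set $F_V(n)\subseteq\kappa_n$ at coordinate $n$. The set $\bigcup_{V\in\mathcal V}F_V(n)$ has size at most $|\mathcal V|\cdot\omega<\kappa_n$, because $\kappa_n$ is uncountable. Choose $\alpha\in\kappa_n$ outside it. The point with $n$-th coordinate $\alpha$ and all other coordinates $\infty$ lies in every $V\in\mathcal V$. So no $V\in\mathcal V$ is contained in the neighborhood $\{x:x_n\ne\alpha\}$ of $p$, which is a contradiction.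

Since $\kappa_n$ is regular and uncountable, $\omega<\operatorname{cf}\kappa_n$, and Lemma 4.2 with $\theta=\kappa_n$ gives $\mathrm{Nt}(X)\ge\kappa_n^+$. This holds for all $n$, so $\mathrm{Nt}(X)\ge\kappa$. With Step A1, $\mathrm{Nt}(X)=\kappa$.

**Step A7. $\mathrm{Nt}(X_\delta)\le(2^\kappa)^+$.** We count a base. The base $\mathcal B$ of Step A1 has size $\kappa$: there are countably many finite sets $F$, and each contributes at most $\prod_{n\in F}\kappa_n<\kappa$ members (and $\mathcal B$ has at least $\kappa_n$ members for every $n$). If $x\in\bigcap_nO_n$ with $O_n$ open in $X$, choose $B_n\in\mathcal B$ with $x\in B_n\subseteq O_n$; then $x\in\bigcap_nB_n\subseteq\bigcap_nO_n$. So the countable intersections of members of $\mathcal B$ form a base of $X_\delta$, of size at most $\kappa^\omega\le2^\kappa$. Each member has at most $2^\kappa$ supersets in it, so $\mathrm{Nt}(X_\delta)\le(2^\kappa)^+$. With Step A5 this gives $\mathrm{Nt}(X_\delta)=(2^\kappa)^+=(2^{\mathrm{Nt}(X)})^+$, and Theorem A is proved. $\square$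

## 7. Which cardinals $\kappa$ admit such a space

We prove Theorem C by playing Theorems A and B against each other. Let $\kappa$ be infinite with $2^\kappa>\mathfrak c$.

**Step C1. Part 1, from a space to a cardinal $\lambda$.** Let $X$ be compact Hausdorff with $\mathrm{Nt}(X)\le\kappa$ and $\mathrm{Nt}(X_\delta)>2^\kappa$. Theorem B gives a cardinal $\mu\le\kappa$ with $\mu^\omega=2^\kappa$. Let $\lambda$ be the *least* such cardinal; we show that minimality forces cofinality $\omega$. If $\lambda\le\omega$ then $\lambda^\omega\le\mathfrak c<2^\kappa$, which is impossible, so $\lambda>\omega$.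

We claim that $\mu^\omega<\lambda$ for every cardinal $\mu<\lambda$. This is clear for $\mu\le1$. For $\mu\ge2$, suppose $\mu^\omega\ge\lambda$. Then
$$\mu^\omega=(\mu^\omega)^\omega\ge\lambda^\omega=2^\kappa,$$
and also $\mu^\omega\le\kappa^\omega\le2^\kappa$ because $\mu\le\kappa$. So $\mu^\omega=2^\kappa$ with $\mu<\lambda$, contradicting the minimality of $\lambda$.

Now suppose $\operatorname{cf}\lambda>\omega$. Then every function $\omega\to\lambda$ has its range inside some ordinal $\alpha<\lambda$. For each $\alpha<\lambda$ there are $|\alpha|^\omega<\lambda$ functions $\omega\to\alpha$, so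
$$\lambda^\omega\le\sum_{\alpha<\lambda}|\alpha|^\omega\le\lambda\cdot\lambda=\lambda\le\kappa<2^\kappa,$$
contradicting $\lambda^\omega=2^\kappa$. Hence $\operatorname{cf}\lambda=\omega<\lambda\le\kappa$ and $\lambda^\omega=2^\kappa$.

**Step C2. Part 1, from $\lambda$ to a space.** Let $\lambda\le\kappa$ with $\operatorname{cf}\lambda=\omega<\lambda$ and $\lambda^\omega=2^\kappa$. We check the hypotheses of Theorem A for $\lambda$. Since $\lambda^\omega\le2^\lambda\le2^\kappa=\lambda^\omega$, we have $2^\lambda=\lambda^\omega=2^\kappa>\mathfrak c$. So Theorem A applies, and $X_\lambda$ satisfies $\mathrm{Nt}(X_\lambda)=\lambda\le\kappa$ and $\mathrm{Nt}((X_\lambda)_\delta)=(2^\lambda)^+=(2^\kappa)^+>2^\kappa$.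

**Step C3. Part 2.** Here the Noetherian type is required to be exactly $\kappa$, with $\operatorname{cf}\kappa=\omega<\kappa$. If $\kappa^\omega=2^\kappa$, then $2^\kappa=\kappa^\omega>\mathfrak c$, and Theorem A says that $X_\kappa$ is as required. Conversely, if $X$ is as required, Theorem B gives $\mu\le\kappa$ with $\mu^\omega=2^\kappa$. Then $2^\kappa=\mu^\omega\le\kappa^\omega\le2^\kappa$, so $\kappa^\omega=2^\kappa$.

**Step C4. Part 3.** Assume GCH and let $\kappa$ be uncountable; then $2^\kappa=\kappa^+>\omega_1=\mathfrak c$. We treat the two possibilities for $\operatorname{cf}\kappa$.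

If $\operatorname{cf}\kappa=\omega$, König's theorem gives $\kappa^\omega>\kappa$. Since $\kappa^\omega\le2^\kappa=\kappa^+$, we get $\kappa^\omega=\kappa^+=2^\kappa$, and Part 2 provides the space.

If $\operatorname{cf}\kappa>\omega$, suppose that $X$ is compact Hausdorff with $\mathrm{Nt}(X)=\kappa$ and $\mathrm{Nt}(X_\delta)>2^\kappa$. Theorem B with $\nu=\kappa$ gives a cardinal $\mu<\kappa$ with $\mu^\omega=2^\kappa$; here the strict inequality $\mu<\nu$, which comes from $|S_G|<\nu$ in Step B2, is essential. But $\max(\mu,\omega)<\kappa$, so under GCH
$$\mu^\omega\le2^{\max(\mu,\omega)}=\max(\mu,\omega)^+\le\kappa<2^\kappa,$$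
a contradiction. So no such $X$ exists, and Theorem C is proved. $\square$
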